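\title{Planar duality of scaffolds fails for general association schemes}

\begin{abstract}
A scaffold is a tensor attached to a rooted digraph whose edges are weighted by matrices of an association scheme. A planar scaffold weighted by adjacency matrices has a dual, which lives on the dual plane graph and is weighted by primitive idempotents. We disprove the conjecture that every implication between linear relations among planar scaffolds that is valid in all association schemes has a dual valid in all association schemes. One counterexample is a single scaffold that vanishes on every scheme, while its dual is nonzero on a $2$-class scheme on the $25$ cells of a Latin square. A second one has three edges and lives on the Petersen graph. We also give a full proof of the duality for translation schemes, due to Liang, Tan, Tanaka and Wang, and we characterize the schemes on which the mechanism of the first counterexample is absent.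
\end{abstract}

\section{Scaffolds and the duality conjecture}\label{sec:intro}

\subsection{Association schemes}\label{sec:schemes}

A (commutative) \emph{association scheme} with $d$ classes is a pair $\mathfrak X=(X,\mathcal R)$, where $X$ is a finite set and $\mathcal R=\{R_0,\dots,R_d\}$ is a partition of $X\times X$ into nonempty relations whose $X\times X$ adjacency matrices $A_0,\dots,A_d$ satisfy
\begin{itemize}
\item[(AS1)] $A_0=I$;
\item[(AS2)] $\sum_{i=0}^dA_i=J$, the all-ones matrix;
\item[(AS3)] $A_i^{\mathsf T}\in\{A_0,\dots,A_d\}$ for all $i$;
\item[(AS4)] $A_iA_j$ lies in the span of $A_0,\dots,A_d$, and $A_iA_j=A_jA_i$.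
\end{itemize}
The scheme is \emph{symmetric} if every $A_i$ is symmetric. The complex span $\mathcal A$ of $A_0,\dots,A_d$ is the \emph{Bose--Mesner algebra}. It has a second basis, the primitive idempotents $E_0=|X|^{-1}J,E_1,\dots,E_d$, with $E_iE_j=\delta_{i,j}E_i$ and $\sum_iE_i=I$. Throughout, a scheme carries an ordering of $A_0,\dots,A_d$ and an ordering of $E_0,\dots,E_d$; the order of $E_1,\dots,E_d$ is arbitrary, and ``all schemes'' includes all orderings.

Let $\circ$ denote the entrywise product of matrices and $\mathbf 1$ the all-ones vector. We use four elementary facts.
\begin{itemize}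
\item[(F1)] $\mathcal A$ is closed under transposition, under the ordinary product, and under $\circ$, the last because $A_i\circ A_j=\delta_{i,j}A_i$.
\item[(F2)] Every $M\in\mathcal A$ has constant diagonal and constant row sums. Indeed, $M=\sum_ic_iA_i$ has all diagonal entries equal to $c_0$, and $M=\sum_i\theta_iE_i$ gives $ME_0=\theta_0E_0$, that is, $M\mathbf 1=\theta_0\mathbf 1$.
\item[(F3)] $E_i\mathbf 1=E_i^{\mathsf T}\mathbf 1=0$ for $i\ne0$, because $E_iE_0=E_0E_i=0$.
\item[(F4)] The \emph{intersection numbers} $p_{ij}^k$ and the \emph{Krein parameters} $q_{ij}^k$ are defined by $A_iA_j=\sum_kp_{ij}^kA_k$ and $E_i\circ E_j=|X|^{-1}\sum_kq_{ij}^kE_k$. Each $p_{ij}^k$ is an entry of $A_iA_j$, hence a nonnegative integer.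
\end{itemize}
The two bases obey the same rules with the two products exchanged:
\begin{equation}\label{eq:table}
\begin{array}{lcl}
A_i\circ A_j=\delta_{i,j}A_i &\qquad& E_iE_j=\delta_{i,j}E_i\\[2pt]
A_0=I,\quad \sum_iA_i=J && E_0=|X|^{-1}J,\quad \sum_iE_i=I\\[2pt]
A_iA_j=\sum_kp_{ij}^kA_k && E_i\circ E_j=|X|^{-1}\sum_kq_{ij}^kE_k .
\end{array}
\end{equation}
The conjecture below asks how far this symmetry extends. Scaffolds provide the language in which to ask it.

\subsection{Scaffolds}

A digraph $G=(V,E)$ is finite and may have loops and parallel edges: each edge $e\in E$ is a separate object with a tail $t(e)\in V$ and a head $h(e)\in V$. Let $R=(r_1,\dots,r_\ell)$ be an ordered list of nodes, the \emph{roots}, and let $w$ assign an $X\times X$ matrix to each edge. The \emph{scaffold} $\mathsf S(G,R;w)$ is the tensor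
$$\sum_{\varphi:V\to X}\Big(\prod_{e\in E}w(e)_{\varphi(t(e)),\varphi(h(e))}\Big)\,\widehat{\varphi(r_1)}\otimes\cdots\otimes\widehat{\varphi(r_\ell)},$$
where $\hat x$ is the standard basis vector of $\mathbb C^X$ indexed by $x$. Its \emph{order} is $\ell$. We identify tensors of order $0$, $1$, $2$ with scalars, vectors and matrices, the first root indexing the rows. The $(x_1,\dots,x_\ell)$ entry of the scaffold is the sum of the products of edge weights over all $\varphi$ with $\varphi(r_j)=x_j$ for all $j$. When the weights are adjacency matrices, this entry counts the ways to place the remaining nodes in $X$ so that each edge falls in its prescribed relation.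

The scaffold is \emph{weakly connected standard planar} if the roots are mutually distinct, the undirected graph underlying $G$ is connected, and $G$ has a fixed crossing-free embedding in a closed disk in the plane, with the roots on the boundary circle in clockwise order and all other nodes and all edges in the interior. We abbreviate this to \emph{planar scaffold}.

Scaffolds are viewed as functions of the scheme. One fixes $G$, $R$ and a labeling $\lambda\in\{0,\dots,c\}^E$, and for a scheme $\mathfrak X$ with $d\ge c$ classes one lets $\mathsf S(\mathfrak X)$ be the scaffold with $w(e)=A_{\lambda(e)}$. We omit $\mathfrak X$ when it is understood.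

\subsection{The dual scaffold}\label{sec:dual}

Let $\mathsf S$ be a planar scaffold given by $(G,R,\lambda)$. The \emph{faces} of $G$ are the connected components of the open disk with the nodes and edges of $G$ removed; let $F$ be the set of faces. If $\ell>0$, the roots cut the circle into $\ell$ arcs, and we let $q_j$ be the face that meets the circle in the arc running clockwise from $r_j$ to $r_{j+1}$, where $r_{\ell+1}=r_1$. These \emph{root faces} are distinct: a curve inside one face joining two different arcs would separate two roots of the connected graph $G$.

The dual digraph $G^\dagger$ has node set $F$ and one edge $e^\dagger$ for each $e\in E$. This edge joins the two faces incident with $e$ (it is a loop if they coincide), and its direction is that of $e$ rotated clockwise through $90^\circ$. An edge pointing east has north on its left and its dual points south. So if $\mathrm{lf}(e)$ and $\mathrm{rt}(e)$ are the faces to the left and to the right of $e$, then $e^\dagger$ goes from $\mathrm{lf}(e)$ to $\mathrm{rt}(e)$. The \emph{dual scaffold} is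
$$\mathsf S^\dagger(\mathfrak X)=\mathsf S\big(G^\dagger,(q_1,\dots,q_\ell);w^\dagger\big),\qquad w^\dagger(e^\dagger)=E_{\lambda(e)} .$$
If $\ell=0$ there are no roots, and the face that meets the circle is an ordinary node of $G^\dagger$.

We draw $G^\dagger$ without crossings in the usual way: each node lies in its face, the node $q_j$ lies on its arc, and $e^\dagger$ crosses $e$ once and meets $G$ nowhere else. The graph $G^\dagger$ is weakly connected, since the open disk minus the finitely many nodes of $G$ is connected, and a path in it passes from face to face only by crossing edges. Thus $\mathsf S^\dagger$ is again a planar scaffold.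

\begin{example}\label{ex:basic}
Let $n$ be the number of nodes of $G$. In (a)--(d) the root $r_1$ is at the west and $r_2$ at the east of the circle, so that $q_1$ is the northern and $q_2$ the southern root face.
\begin{itemize}
\item[(a)] One edge $r_1\to r_2$ with label $i$. Then $n=2$, $\mathsf S=A_i$, and the dual edge goes $q_1\to q_2$, so $\mathsf S^\dagger=E_i$.
\item[(b)] Two parallel edges $r_1\to r_2$, the northern one with label $i$ and the southern one with label $j$. Then $n=2$ and $\mathsf S=A_i\circ A_j$. The dual is a path $q_1\to f\to q_2$ through the middle face $f$, so $\mathsf S^\dagger=E_iE_j$.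
\item[(c)] A path $r_1\to v\to r_2$ with labels $i,j$. Then $n=3$ and $\mathsf S=A_iA_j$. Both dual edges go $q_1\to q_2$, so $\mathsf S^\dagger=E_i\circ E_j$.
\item[(d)] The path of (c) together with an edge $r_1\to r_2$ of label $k$ drawn south of it. Then $n=3$ and $\mathsf S=(A_iA_j)\circ A_k=p_{ij}^kA_k$. If $f$ is the triangular face, the dual has two edges $q_1\to f$ and one edge $f\to q_2$, so $\mathsf S^\dagger=(E_i\circ E_j)E_k=|X|^{-1}q_{ij}^kE_k$.
\item[(e)] One node, which is a root, and no edge. Then $\mathsf S=\mathsf S^\dagger=\mathbf 1$. If a loop with label $i$ is added, then $\mathsf S=\delta_{i,0}\mathbf 1$, and the dual is an edge between $q_1$ and the face inside the loop, so $\mathsf S^\dagger$ is $E_i\mathbf 1$ or $E_i^{\mathsf T}\mathbf 1$, which equals $\delta_{i,0}\mathbf 1$ by (F3).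
\end{itemize}
\end{example}

Planar duality thus carries the left column of \eqref{eq:table} to the right one, up to powers of $|X|$. The identity $A_0A_i-A_i=0$ shows which powers are needed. Its terms have $3$ and $2$ nodes, and $|X|^3E_0\circ E_i-|X|^2E_i=0$ is true, whereas $E_0\circ E_i-E_i=0$ is false for $|X|>1$. By (d), the vanishing of an intersection number is the vanishing of a scaffold, and the dual condition is the vanishing of the corresponding Krein parameter. It is natural to guess that whatever can be deduced from such conditions in every scheme can be deduced on the dual side as well. This is the content of the following conjecture, posed in \cite{LTTW}.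

\medskip
\noindent\textbf{Conjecture.} \emph{Let $\{\mathsf S_{j,i}\}_{i=1}^{k_j}$ $(1\le j\le h)$ and $\{\mathsf S'_i\}_{i=1}^{k'}$ be sequences of planar scaffolds with labels in $\{0,\dots,c\}$, the scaffolds in each sequence having the same order. Let $a_{j,i},b_i\in\mathbb C$, and let each of the symbols $=_1,\dots,=_h,='$ be $=$ or $\ne$. Suppose that the implication}
\begin{equation}\label{eq:primal}
\sum_{i=1}^{k_j}a_{j,i}\mathsf S_{j,i}=_j0\quad(1\le j\le h)\qquad\Longrightarrow\qquad\sum_{i=1}^{k'}b_i\mathsf S'_i='0
\end{equation}
\emph{holds for all association schemes with $d\ge c$ classes. Then the dual implication}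
\begin{equation}\label{eq:dual}
\sum_{i=1}^{k_j}a_{j,i}|X|^{n_{j,i}}\mathsf S_{j,i}^\dagger=_j0\quad(1\le j\le h)\qquad\Longrightarrow\qquad\sum_{i=1}^{k'}b_i|X|^{n'_i}\mathsf S_i'^\dagger='0
\end{equation}
\emph{holds for all association schemes with $d\ge c$ classes, where $n_{j,i}$ and $n'_i$ are the numbers of nodes of $\mathsf S_{j,i}$ and $\mathsf S'_i$.}

\subsection{Results}

The conjecture is false, already in its simplest form.

\begin{theorem}\label{thm:loop}
For every $\ell\ge0$ there is a planar scaffold $\mathsf S'$ of order $\ell$ with labels in $\{0,1\}$ such that $\mathsf S'=0$ for all association schemes with $d\ge1$, but $\mathsf S'^\dagger\ne0$ for some symmetric $2$-class scheme on $25$ points. For $\ell\in\{0,1\}$ all labels are $1$. Hence the conjecture is false, even with $c=1$, $k'=1$, $b_1=1$, with $='$ equal to $=$, and with no hypotheses or only trivially true ones.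
\end{theorem}

A smaller counterexample comes from arithmetic: intersection numbers are integers, and Krein parameters need not be.

\begin{theorem}\label{thm:petersen}
There are planar scaffolds $\mathsf S_1,\mathsf S_2$ of order $2$, with $3$ edges and $1$ edge and all labels $1$, such that $9\mathsf S_1-2\mathsf S_2\ne0$ for every scheme with $d\ge1$, while $9|X|^3\mathsf S_1^\dagger-2|X|^2\mathsf S_2^\dagger=0$ for the scheme of the Petersen graph. The implication ``\,$9\mathsf S_1-2\mathsf S_2=0\Rightarrow\mathsf S_2=0$'' holds for all schemes with $d\ge1$, and its dual does not.
\end{theorem}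

The conjecture becomes true inside one class of schemes. A \emph{translation scheme} is a scheme on a finite abelian group $X$ whose relations have the form $(x,y)\in R_i\iff y-x\in X_i$ for a partition $X=X_0\sqcup\dots\sqcup X_d$. It has a \emph{dual scheme} $\mathfrak X^*$ on the character group $X^*$, again a translation scheme with $d$ classes, recalled in Section~\ref{sec:translation}. A tensor $T$ over $X^*$ is \emph{translation invariant} if $T_{\chi_1+\eta,\dots,\chi_\ell+\eta}=T_{\chi_1,\dots,\chi_\ell}$ for all $\eta\in X^*$. The following duality is due to Liang, Tan, Tanaka and Wang \cite{LTTW}; we give a full proof.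

\begin{theorem}\label{thm:translation}
Let $\mathfrak X$ be a translation scheme with $d$ classes on a finite abelian group $X$, and let $\mathfrak X^*$ be its dual scheme. For each $\ell\ge0$ there is a linear map $\Phi_\ell:(\mathbb C^{X^*})^{\otimes\ell}\to(\mathbb C^X)^{\otimes\ell}$, depending only on $X$ and $\ell$ and injective on translation-invariant tensors, such that every planar scaffold $\mathsf S$ of order $\ell$ with $n$ nodes and labels in $\{0,\dots,d\}$ satisfies
$$|X|^n\,\mathsf S^\dagger(\mathfrak X)=\Phi_\ell\big(\mathsf S(\mathfrak X^*)\big).$$
Hence $\sum_ia_i|X|^{n_i}\mathsf S_i^\dagger(\mathfrak X)=0$ if and only if $\sum_ia_i\mathsf S_i(\mathfrak X^*)=0$, for planar scaffolds $\mathsf S_i$ of the same order with $n_i$ nodes. If an implication \eqref{eq:primal} holds for all translation schemes with $d\ge c$, then \eqref{eq:dual} holds for all translation schemes with $d\ge c$.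
\end{theorem}

The last result identifies the schemes on which the mechanism of Theorem~\ref{thm:loop} can operate. Call a labeled scaffold \emph{trivially zero} if it has a loop with a nonzero label, or two edges with the same tail and the same head but different labels. Such a scaffold vanishes on every scheme, because $A_i\circ I=0$ for $i\ne0$ and $A_i\circ A_j=0$ for $i\ne j$. For a scheme $\mathfrak X$ with $d$ classes let $W(\mathfrak X)$ be the span of all planar scaffolds of order $2$ with weights in $\{E_0,\dots,E_d\}$.

\begin{theorem}\label{thm:criterion}
For a scheme $\mathfrak X$ with $d$ classes the following are equivalent.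
\begin{itemize}
\item[(1)] $\mathsf S^\dagger(\mathfrak X)=0$ for every trivially zero planar scaffold $\mathsf S$ with labels in $\{0,\dots,d\}$.
\item[(2)] Every matrix in $W(\mathfrak X)$ commutes with the Bose--Mesner algebra of $\mathfrak X$.
\end{itemize}
\end{theorem}

Sections~\ref{sec:loop} and~\ref{sec:petersen} prove Theorems~\ref{thm:loop} and~\ref{thm:petersen} and can be read at once. Section~\ref{sec:faces} collects the plane topology used in Sections~\ref{sec:translation} and~\ref{sec:criterion}, which prove Theorems~\ref{thm:translation} and~\ref{thm:criterion}.

\section{A loop around $K_4$}\label{sec:loop}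

\subsection{The idea}

Return to the loop with label $1$ of Example~\ref{ex:basic}(e). The scaffold vanishes because $A_1$ has zero diagonal, and its dual vanishes because $E_1\mathbf 1=0$. The two reasons behave differently when the graph grows. Attach a further connected graph at the root $r$ and draw it inside the loop $\varepsilon$. The factor $(A_1)_{\varphi(r),\varphi(r)}=0$ is still present in every term, so $\mathsf S=0$ whatever was attached. In the dual, $\varepsilon^\dagger$ is the only edge at the root $q=q_1$, and it joins $q$ to the face $f$ just inside the loop. Summing over all faces other than $q$ and $f$ gives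
$$\mathsf S^\dagger=E_1v\quad\text{or}\quad E_1^{\mathsf T}v,$$
where $v$ is the scaffold of order $1$ formed by the rest of $G^\dagger$ with root $f$. Fact (F3) forces this to vanish if $v$ is a constant vector, and says nothing otherwise. So we look for a plane graph and a scheme that make $v$ nonconstant.

Small graphs do not work. Suppose $E_1$ is symmetric. If the rest of $G^\dagger$ is a loop at $f$, then $v$ is the diagonal of $E_1$; if it is a bundle of three parallel edges, then $v=(E_1\circ E_1\circ E_1)\mathbf 1$; if it is a triangle through $f$, then $v$ is the diagonal of $E_1^3$. All three are constant by (F1) and (F2). In general, two parallel edges can be merged into one by an entrywise product, and a non-root node with two neighbors and two edges can be summed out by an ordinary product, without leaving $\mathcal A$. The complete graph $K_4$ admits neither reduction, it is planar, and its planar dual is again $K_4$. This suggests the following choice.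

\subsection{The scaffold of order one}

Let $G$ have nodes $r,a,b,c$, with $r$ the only root. Its edges are the six edges of a $K_4$ on these nodes, directed arbitrarily and drawn with outer triangle $rab$ and $c$ inside, and a loop $\varepsilon$ at $r$ that encloses the whole $K_4$; see Figure~\ref{fig:loop}. All labels are $1$. Call this scaffold $\mathsf S'$. It vanishes on every scheme with $d\ge1$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]
\useasboundingbox (-1.9,-2.2) rectangle (6.9,2.2);
\draw[dashed] (0,0) circle (1.8);
\draw (0,1.8) .. controls (-4.5,-2.4) and (4.5,-2.4) .. (0,1.8);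
\draw (0,1.8)--(-0.85,-0.55)--(0.85,-0.55)--cycle;
\draw (0,0.05)--(0,1.8) (0,0.05)--(-0.85,-0.55) (0,0.05)--(0.85,-0.55);
\fill (-0.85,-0.55) circle (1.8pt) (0.85,-0.55) circle (1.8pt) (0,0.05) circle (1.8pt);
\draw[fill=white] (0,1.8) circle (2.2pt) node[above] {$r$};
\node at (1.4,0.7) {$q$}; \node at (0,-0.95) {$f$}; \node at (-1.5,-0.4) {$\varepsilon$};
\node at (-0.25,0.35) {\small$g_1$}; \node at (0.25,0.35) {\small$g_2$}; \node at (0,-0.33) {\small$g_3$};
\begin{scope}[xshift=5cm]
\draw[dashed] (0,0) circle (1.8);
\draw (0,-1.8)--(0,-0.9) node[midway,right] {$\varepsilon^\dagger$};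
\draw (0,-0.9)--(-0.9,0.9)--(0.9,0.9)--cycle;
\draw (0,0.25)--(0,-0.9) (0,0.25)--(-0.9,0.9) (0,0.25)--(0.9,0.9);
\fill (0,-0.9) circle (1.8pt) node[left] {$f$} (-0.9,0.9) circle (1.8pt) node[left] {$g_1$}
 (0.9,0.9) circle (1.8pt) node[right] {$g_2$} (0,0.25) circle (1.8pt) node[above] {$g_3$};
\draw[fill=white] (0,-1.8) circle (2.2pt) node[below] {$q$};
\end{scope}
\end{tikzpicture}
\caption{Left: a $K_4$ at the root $r$ enclosed by a loop $\varepsilon$, with faces $q,f,g_1,g_2,g_3$. Right: the dual graph, a $K_4$ on $f,g_1,g_2,g_3$ joined to the root $q$ by the single edge $\varepsilon^\dagger$. Roots are white; directions are omitted.}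
\label{fig:loop}
\end{figure}

The faces are $q=q_1$ outside the loop, $f$ between the loop and the triangle $rab$, and the three inner faces $g_1,g_2,g_3$ of the $K_4$. The three edges of the triangle $rab$ separate $f$ from $g_1,g_2,g_3$, and the three edges at $c$ separate the $g_i$ from one another. So the six corresponding dual edges form a $K_4$ on $f,g_1,g_2,g_3$. If $E_1$ is symmetric, directions play no role and
\begin{equation}\label{eq:dualloop}
\mathsf S'^\dagger=E_1K(E_1),\qquad\text{where}\quad K(M)_x=\sum_{a,b,c\in X}M_{xa}M_{xb}M_{xc}M_{ab}M_{bc}M_{ac}.
\end{equation}

The vector $K(E_1)$ is a weighted sum with no direct combinatorial meaning. In a symmetric $2$-class scheme, however, $E_1$ is a combination of $I$, $J$ and one adjacency matrix $A$. Putting $I$ on an edge of $K_4$ contracts the edge and putting $J$ on it deletes the edge, and in both cases the remaining graph collapses under the two reductions. Only the term with $A$ on every edge survives, and that term counts cliques.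

\begin{lemma}\label{lem:K4}
Let $\mathcal A$ be the Bose--Mesner algebra of a symmetric scheme, let $A\in\mathcal A$, and let $M=\alpha I+\beta A+\gamma J$ with $\alpha,\beta,\gamma\in\mathbb C$. Then $K(M)-\beta^6K(A)\in\mathbb C\mathbf 1$.
\end{lemma}

\begin{proof}
Number the nodes of $K_4$ as $0,1,2,3$ with $0$ the root. For matrices $M_{uv}\in\mathcal A$ $(0\le u<v\le3)$, all of which are symmetric, consider the vector whose entry at $x_0$ is
\begin{equation}\label{eq:multilinear}
\sum_{x_1,x_2,x_3\in X}\ \prod_{u<v}(M_{uv})_{x_u,x_v}.
\end{equation}
Expanding $K(M)$ multilinearly over the six edges gives $\beta^6K(A)$ plus scalar multiples of vectors \eqref{eq:multilinear} in which some $M_{uv}$ is $I$ or $J$. We show that each of these vectors is constant. After renaming $1,2,3$, the edge in question is $12$ or $01$.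

\emph{$M_{12}=J$.} The sums over $x_1$ and $x_2$ are independent, and \eqref{eq:multilinear} is the row sum at $x_0$ of $M_{03}\circ(M_{01}M_{13})\circ(M_{02}M_{23})$.

\emph{$M_{01}=J$.} The sum over $x_1$ gives $(M_{12}M_{13})_{x_2,x_3}$, and \eqref{eq:multilinear} is the $(x_0,x_0)$ entry of $M_{02}\,[M_{23}\circ(M_{12}M_{13})]\,M_{03}$.

\emph{$M_{01}=I$.} Then $x_1=x_0$, and \eqref{eq:multilinear} is the $(x_0,x_0)$ entry of $(M_{02}\circ M_{12})\,M_{23}\,(M_{03}\circ M_{13})$.

\emph{$M_{12}=I$.} Then $x_1=x_2$, and \eqref{eq:multilinear} is the $(x_0,x_0)$ entry of $(M_{01}\circ M_{02})\,(M_{13}\circ M_{23})\,M_{03}$.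

In each case the matrix lies in $\mathcal A$ by (F1), so the value does not depend on $x_0$ by (F2).
\end{proof}

If $A$ is the adjacency matrix of a simple graph, then $K(A)_x$ is $6$ times the number of $4$-cliques through $x$, since each such clique gives $3!$ ordered triples $(a,b,c)$. What we need is therefore a symmetric $2$-class scheme in whose graph the number of $4$-cliques through a vertex is not constant. Latin squares are a good place to look: the axioms of the scheme hold for a reason that does not depend on the square, while the $4$-cliques see its $2\times2$ subsquares.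

\subsection{The scheme}

Let $L$ be the Latin square
$$\begin{array}{ccccc}1&2&3&4&5\\2&1&4&5&3\\3&5&1&2&4\\4&3&5&1&2\\5&4&2&3&1\end{array}$$
in which every row and every column is a permutation of $1,\dots,5$. Let $X$ be the set of its $25$ cells $(\rho,\gamma)$, with $\rho$ the row and $\gamma$ the column. A \emph{line} is the set of $5$ cells with a given row, a given column or a given symbol. The lines fall into three parallel classes. Every cell lies on one line of each class, and two lines of different classes meet in exactly one cell. In particular two distinct cells lie on at most one common line.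

Let $P_1,P_2,P_3$ be the $0/1$ matrices of the relations ``same row'', ``same column'', ``same symbol''. Then $P_i^2=5P_i$. For $i\ne j$ the $(x,y)$ entry of $P_iP_j$ counts the cells common to the line of class $i$ through $x$ and the line of class $j$ through $y$, so $P_iP_j=J$. Put $P=P_1+P_2+P_3$ and $A=P-3I$. Then $A$ is the adjacency matrix of the $12$-regular graph in which distinct cells are adjacent when they lie on a common line, and
$$P^2=5P+6J,\qquad PJ=JP=15J .$$
The first equation reads $A^2=12I+5A+6(J-I-A)$. Thus the span of $I,A,J$ is closed under multiplication, and $I,\ A,\ J-I-A$ define a symmetric scheme with $d=2$. Its primitive idempotents other than $E_0=J/25$ are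
\begin{equation}\label{eq:idempotents}
B=\tfrac15(A+3I)-\tfrac3{25}J,\qquad B'=\tfrac15(2I-A)+\tfrac2{25}J .
\end{equation}
Indeed $BJ=3J-3J=0$ and $B^2=\frac1{25}(5P+6J)-\frac{18}{25}J+\frac9{25}J=B$, while $B'=I-E_0-B$; so $E_0,B,B'$ are three nonzero mutually orthogonal idempotents in a $3$-dimensional algebra. Both $B$ and $B'$ are real symmetric, and the coefficient of $A$ is $\pm\frac15$.

\subsection{Counting $4$-cliques}

An \emph{intercalate} of $L$ is a set $\{(\rho,\gamma),(\rho,\gamma'),(\rho',\gamma),(\rho',\gamma')\}$ with $\rho\ne\rho'$, $\gamma\ne\gamma'$, $L(\rho,\gamma)=L(\rho',\gamma')$ and $L(\rho,\gamma')=L(\rho',\gamma)$. Let $t(x)$ be the number of intercalates containing the cell $x$, and regard $t$ as a vector in $\mathbb R^X$.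

\begin{lemma}\label{lem:cliques}
The number of $4$-cliques of $A$ through a cell $x$ is $12+t(x)$. Moreover $t(1,1)=4$ and $t(1,2)=1$.
\end{lemma}

\begin{proof}
Let $m$ be a line and $z\notin m$ a cell. The line through $z$ parallel to $m$ misses $m$, and each of the other two lines through $z$ meets $m$ in one cell. So $z$ has at most two neighbors on $m$. Hence a $4$-clique with three cells on a line is contained in that line. There are $3\binom43=12$ such cliques through $x$.

Consider a $4$-clique through $x=(\rho,\gamma)$ with no three cells on a line. Each of its edges has a type (row, column or symbol), and two edges of the same type at a common vertex would give three cells on a line. So each vertex meets one edge of each type, and each type is a perfect matching of the clique. Let $y=(\rho,\gamma')$, $z=(\rho',\gamma)$ and $u$ be the neighbors of $x$ along the edges of type row, column and symbol. Then $zu$, $yu$, $yz$ have type row, column, symbol respectively. This gives $u=(\rho',\gamma')$, $L(u)=L(x)$ and $L(y)=L(z)$, so the clique is an intercalate. Conversely, the four cells of an intercalate are pairwise on a common line and no three of them are, so every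 intercalate is such a clique.

For the values of $t$, fix $\rho'\ne1$ and let $\sigma_{\rho'}$ be the permutation with $\sigma_{\rho'}(\gamma)=L(\rho',\gamma)$. Since $L(1,\gamma)=\gamma$, rows $1,\rho'$ and columns $\gamma,\gamma'$ form an intercalate exactly when $\sigma_{\rho'}(\gamma')=\gamma$ and $\sigma_{\rho'}(\gamma)=\gamma'$, that is, when $(\gamma\,\gamma')$ is a cycle of $\sigma_{\rho'}$. Reading off the rows,
$$\sigma_2=(1\,2)(3\,4\,5),\quad\sigma_3=(1\,3)(2\,5\,4),\quad\sigma_4=(1\,4)(2\,3\,5),\quad\sigma_5=(1\,5)(2\,4\,3).$$
The symbol $1$ lies in a $2$-cycle of all four permutations, and the symbol $2$ only in a $2$-cycle of $\sigma_2$.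
\end{proof}

\subsection{Proof of Theorem~\ref{thm:loop}}

One point needs care: the idempotent on $\varepsilon^\dagger$ must be the same $E_1$ as the one on the edges of the $K_4$. This causes no trouble, because the nonconstant part of $K$ is the same for both candidates. By \eqref{eq:idempotents} and Lemmas~\ref{lem:K4} and~\ref{lem:cliques},
$$K(B),\ K(B')\ \in\ 6\cdot5^{-6}\,t+\mathbb C\mathbf 1 .$$
Since $t$ is not constant, $(B+B')t=t-E_0t\ne0$, so $Bt\ne0$ or $B't\ne0$. Order the idempotents so that $E_1t\ne0$, and call the resulting scheme $\mathfrak L$. By (F3),
\begin{equation}\label{eq:nonzero}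
E_1K(E_1)=6\cdot5^{-6}\,E_1t\ne0\qquad\text{on }\mathfrak L .
\end{equation}

\emph{Order $\ell=1$.} By \eqref{eq:dualloop} and \eqref{eq:nonzero}, $\mathsf S'^\dagger(\mathfrak L)\ne0$.

\emph{Order $\ell\ge2$.} The extra roots have to be attached so that they do not disturb the dual, and an edge of label $0$ does this, since its dual weight $E_0$ has all entries equal. Take roots $r_1,\dots,r_\ell$ and edges $r_j\to r_{j+1}$ $(1\le j<\ell)$ with label $0$, each drawn close to its arc. The face $q_j$ with $j<\ell$ is then the thin region between this edge and the arc, and $q_\ell$ is the large remaining face. At $r_1$, inside $q_\ell$, draw the loop enclosing a $K_4$ on $r_1,a,b,c$ as before, with labels $1$. The loop makes $\mathsf S'$ vanish on all schemes with $d\ge1$. In the dual, each $q_j$ with $j<\ell$ is joined to $q_\ell$ by one edge of weight $E_0=|X|^{-1}J$, and $q_\ell$ plays the part of $q$. So the $(x_1,\dots,x_\ell)$ entry of $\mathsf S'^\dagger(\mathfrak L)$ is $|X|^{-(\ell-1)}(E_1K(E_1))_{x_\ell}$, which is not identically zero.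

\emph{Order $\ell=0$.} Now the face outside the loop is summed over, and with nothing else attached to it the result would be $\mathbf 1^{\mathsf T}E_1K(E_1)=0$. So we place a second $K_4$ outside. Take a node $r$, a loop at $r$, one $K_4$ through $r$ inside the loop and one $K_4$ through $r$ outside it, with all labels $1$. Again $\mathsf S'=0$ on all schemes with $d\ge1$. The dual consists of two copies of $K_4$ joined by the dual of the loop. As $E_1$ is a real symmetric idempotent and $K(E_1)$ is real,
$$\mathsf S'^\dagger(\mathfrak L)=K(E_1)^{\mathsf T}E_1K(E_1)=\|E_1K(E_1)\|^2>0 .$$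

Thus ``$\mathsf S'=0$'' holds for all schemes with $d\ge1$, while ``$|X|^{n'}\mathsf S'^\dagger=0$'' fails on $\mathfrak L$. This contradicts the conjecture with $h=0$. If one insists on $h\ge1$, take as hypothesis $\mathsf S_{1,1}\ne0$, where $\mathsf S_{1,1}$ is the edgeless scaffold of Example~\ref{ex:basic}(e). Both $\mathsf S_{1,1}$ and $\mathsf S_{1,1}^\dagger$ equal $\mathbf 1\ne0$, so the hypothesis and its dual always hold. \qed

\section{A Krein parameter equal to $2/9$}\label{sec:petersen}

\begin{proof}[Proof of Theorem~\ref{thm:petersen}]
Let $\mathsf S_1$ be the triangle of Example~\ref{ex:basic}(d) with $i=j=k=1$, and let $\mathsf S_2$ be the single edge of Example~\ref{ex:basic}(a) with $i=1$. They have $3$ and $2$ nodes. On every scheme with $d\ge1$, that example gives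
\begin{align*}
9\mathsf S_1-2\mathsf S_2&=(9p_{11}^1-2)\,A_1,\\
9|X|^3\mathsf S_1^\dagger-2|X|^2\mathsf S_2^\dagger&=(9q_{11}^1-2)\,|X|^2E_1 .
\end{align*}
The first tensor is never zero, because $p_{11}^1$ is an integer by (F4) and $A_1\ne0$. It remains to exhibit a scheme with $q_{11}^1=\frac29$.

The vertices of the Petersen graph are the ten $2$-subsets of $\{1,\dots,5\}$, adjacent when disjoint. Let $A$ be its adjacency matrix and $\bar A=J-I-A$. Every vertex has $3$ neighbors. Two disjoint pairs leave one element uncovered and have no common neighbor; two pairs sharing one element leave two elements uncovered and have exactly one. So $A^2=3I+\bar A=2I-A+J$, and $I,A,\bar A$ define a symmetric $2$-class scheme. The eigenvalue of $A$ on $\mathbf 1$ is $3$, and on $\mathbf 1^\perp$ the eigenvalues satisfy $\theta^2+\theta-2=0$. Since $A$ has trace $0$, the eigenvalues $3,1,-2$ have multiplicities $1,5,4$. On the three eigenspaces $\bar A$ acts as $6,-2,1$, and the primitive idempotents are the projections onto these spaces. Put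
$$E_1=\tfrac1{10}\big(4I-\tfrac83A+\tfrac23\bar A\big).$$
On the three eigenspaces this matrix acts as
$$\tfrac1{10}(4-8+4)=0,\qquad\tfrac1{10}\big(4-\tfrac83-\tfrac43\big)=0,\qquad\tfrac1{10}\big(4+\tfrac{16}3+\tfrac23\big)=1,$$
so it is the primitive idempotent for the eigenvalue $-2$, and we order the idempotents with this one as $E_1$. On that eigenspace $E_1\circ E_1=\frac1{100}\big(16I+\frac{64}9A+\frac49\bar A\big)$ acts as
$$\tfrac1{100}\big(16-\tfrac{128}9+\tfrac49\big)=\tfrac1{45}.$$
Hence $\mathsf S_1^\dagger=(E_1\circ E_1)E_1=\frac1{45}E_1$, that is, $q_{11}^1=\frac{10}{45}=\frac29$, and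
$$9|X|^3\mathsf S_1^\dagger-2|X|^2\mathsf S_2^\dagger=200E_1-200E_1=0,\qquad|X|^2\mathsf S_2^\dagger=100E_1\ne0 .$$
The implication ``$9\mathsf S_1-2\mathsf S_2=0\Rightarrow\mathsf S_2=0$'' holds on all schemes with $d\ge1$ because its hypothesis never does. On the Petersen scheme the hypothesis of the dual implication holds and its conclusion fails.
\end{proof}

The proof contradicts the conjecture in two ways: through this implication, and through the statement ``$9\mathsf S_1-2\mathsf S_2\ne0$'' with no hypothesis.

\section{Faces and cycles}\label{sec:faces}

The two remaining proofs treat arbitrary planar scaffolds, and both rest on how a cycle of $G$ cuts $G^\dagger$. A \emph{simple cycle} of $G$ is a cycle of the underlying undirected graph that visits no node twice; a loop and a pair of parallel edges between two distinct nodes are simple cycles. A simple cycle $C$ is drawn as a Jordan curve. We use the Jordan--Schoenflies theorem: the complement of $C$ in the plane has one bounded component, the \emph{inside}, and one unbounded component, the \emph{outside}; near each of its points $C$ has the inside on one side and the outside on the other; and $C$ together with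 its inside is homeomorphic to a closed disk.

\begin{lemma}\label{lem:faces}
Let $G$ be the graph of a planar scaffold of order $\ell$ with $n$ nodes.
\begin{itemize}
\item[(a)] $|F|=|E|-n+1+\ell$ if $\ell\ge1$, and $|F|=|E|-n+2$ if $\ell=0$.
\item[(b)] Let $C$ be a simple cycle of $G$. No root face lies inside $C$. An edge of $C$ has one incident face inside and one outside $C$; any other edge lies inside or outside $C$ together with both its incident faces. The faces inside $C$, with the duals of the edges inside $C$, form a weakly connected subgraph $H_C$ of $G^\dagger$.
\end{itemize}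
\end{lemma}

\begin{proof}
(a) Euler's formula says that a connected plane graph with $n$ nodes and $m$ edges has $m-n+2$ faces in the plane. If $\ell=0$, these correspond to the faces in the disk. If $\ell\ge1$, add the $\ell$ arcs of the circle to $G$ as new edges. The new graph has $|E|+\ell-n+2$ faces, one of which is the exterior of the disk.

(b) The curve $C$ lies in the closed disk and meets the circle only at roots. Hence the exterior of the disk and the open arcs of the circle lie outside $C$. A face is connected and disjoint from $C$, so it lies inside or outside; a root face has points arbitrarily close to its arc, so it lies outside. An edge not on $C$ meets $C$ at most in its ends, so its interior and the points near it on both sides lie in one component of the complement of $C$. Finally, the inside of $C$ minus finitely many nodes is connected, and a path in it passes from face to face only by crossing edges that lie inside $C$.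
\end{proof}

Part (b) is where the position of the roots on the boundary circle is used.

\section{Translation schemes}\label{sec:translation}

\subsection{The dual scheme}

Let $\mathfrak X$ be a translation scheme on $X$ with partition $X_0,\dots,X_d$. Let $X^*$ be the group of characters of $X$, written additively, with pairing $\langle\chi,x\rangle\in\mathbb C^\times$, so that $\langle\chi+\chi',x\rangle=\langle\chi,x\rangle\langle\chi',x\rangle$ and $\langle\chi,x+x'\rangle=\langle\chi,x\rangle\langle\chi,x'\rangle$. Recall that $|X^*|=|X|$, that distinct characters of a finite abelian group are linearly independent, and that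
\begin{equation}\label{eq:orth}
\sum_{y\in X}\langle\omega,y\rangle=\begin{cases}|X|&\text{if }\omega=0,\\0&\text{otherwise.}\end{cases}
\end{equation}
The vectors $v_\chi=\sum_x\langle\chi,-x\rangle\hat x$ form an orthogonal basis of $\mathbb C^X$ by \eqref{eq:orth}, and $A_iv_\chi=\big(\sum_{z\in X_i}\langle\chi,-z\rangle\big)v_\chi$. So each $v_\chi$ is a common eigenvector of $\mathcal A$. Each $E_i$ has eigenvalue $0$ or $1$ on $v_\chi$, and $\sum_iE_i=I$ shows that exactly one $E_i$ fixes it. Let $X_i^*=\{\chi:E_iv_\chi=v_\chi\}$. These sets partition $X^*$, they are nonempty because $E_i\ne0$, and $X_0^*=\{0\}$ because $E_0$ has rank one and fixes $v_0=\mathbf 1$. The orthogonal projection onto $\mathbb Cv_\chi$ has $(x,y)$ entry $|X|^{-1}\langle\chi,y-x\rangle$, so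
\begin{equation}\label{eq:Ei}
(E_i)_{x,y}=|X|^{-1}\sum_{\chi\in X_i^*}\langle\chi,y-x\rangle .
\end{equation}
Put $(\chi,\chi')\in R_i^*\iff\chi'-\chi\in X_i^*$, with adjacency matrices $A_i^*$. This is Delsarte's dual scheme $\mathfrak X^*$; we verify the axioms. (AS1) and (AS2) hold because the $X_i^*$ partition $X^*$ and $X_0^*=\{0\}$. Transposition is an automorphism of the commutative algebra $\mathcal A$, so $E_i^{\mathsf T}=E_{i'}$ for some $i'$; comparing characters in \eqref{eq:Ei} gives $-X_i^*=X_{i'}^*$, which is (AS3). For (AS4), let $N_{ij}(\omega)$ be the number of pairs $(\chi,\chi')\in X_i^*\times X_j^*$ with $\chi+\chi'=\omega$. By \eqref{eq:Ei} and (F4),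
$$\sum_{\omega\in X^*}N_{ij}(\omega)\langle\omega,y-x\rangle=|X|^2(E_i\circ E_j)_{x,y}=\sum_kq_{ij}^k\sum_{\omega\in X_k^*}\langle\omega,y-x\rangle ,$$
so $N_{ij}(\omega)=q_{ij}^k$ for $\omega\in X_k^*$. Since the $(\eta,\eta+\omega)$ entry of $A_i^*A_j^*$ is $N_{ij}(\omega)$, we get $A_i^*A_j^*=\sum_kq_{ij}^kA_k^*$, and $N_{ij}=N_{ji}$ gives commutativity. In particular the Krein parameters of a translation scheme are nonnegative integers, so the value $\frac29$ of Section~\ref{sec:petersen} cannot occur there.

\subsection{Flows and potentials}

The mechanism of Theorem~\ref{thm:translation} is visible in Example~\ref{ex:basic}(b). Expanding both factors by \eqref{eq:Ei},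
$$(E_iE_j)_{x_1,x_2}=|X|^{-2}\sum_{\chi\in X_i^*}\sum_{\chi'\in X_j^*}\langle-\chi,x_1\rangle\langle\chi',x_2\rangle\sum_{y\in X}\langle\chi-\chi',y\rangle .$$
Each edge of $G^\dagger$ now carries a character, and by \eqref{eq:orth} the sum over the position $y$ of the middle node $f$ forces $\chi=\chi'$: what flows into $f$ flows out. On the side of $G$, where the two edges are parallel, $\chi=\chi'$ says that both characters have the form $\phi(r_2)-\phi(r_1)$ for a map $\phi:V\to X^*$, and such maps are what the scaffold $\mathsf S(\mathfrak X^*)$ sums over. In general we must show that flows on $G^\dagger$ conserved at the non-root nodes are the same as potential differences on $G$, and compute the net flow at the roots.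

For $\chi\in(X^*)^E$ and $f\in F$, and for $\phi:V\to X^*$ and $e\in E$, put
$$(\partial\chi)_f=\sum_{\mathrm{rt}(e)=f}\chi_e-\sum_{\mathrm{lf}(e)=f}\chi_e,\qquad(\delta\phi)_e=\phi(h(e))-\phi(t(e)).$$
Thus $(\partial\chi)_f$ is the net flow into the node $f$ of $G^\dagger$.

\begin{lemma}\label{lem:flow}
Let $G$ be the graph of a planar scaffold with roots $r_1,\dots,r_\ell$.
\begin{itemize}
\item[(a)] For every $\phi:V\to X^*$ we have $(\partial\delta\phi)_f=0$ for each non-root face $f$, and $(\partial\delta\phi)_{q_j}=\phi(r_j)-\phi(r_{j+1})$.
\item[(b)] If $(\partial\chi)_f=0$ for all non-root faces $f$, then $\chi=\delta\phi$ for some $\phi$, unique up to an additive constant.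
\end{itemize}
\end{lemma}

\begin{proof}
(a) Both sides are additive in $\phi$, so let $\phi$ take the value $s$ at one node $u$ and $0$ elsewhere. If $u$ has no edge, then $G$ is a single node, $\ell\le1$, and both sides are $0$. Otherwise list the half-edges at $u$ in clockwise order; they cut a small neighborhood of $u$ into \emph{corners}, each contained in a face. An outgoing half-edge contributes $-s$ to $(\delta\phi)_e$, and the right side of $e$ is the corner that follows it clockwise. An incoming half-edge contributes $+s$, and the right side of $e$ is the corner that precedes it. In both cases the half-edge contributes $+s$ to $\partial\delta\phi$ at the face of the preceding corner and $-s$ at the face of the following corner. (The two half-edges of a loop cancel, in agreement with $(\delta\phi)_e=0$.)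

If $u$ is not a root, every corner follows one half-edge and precedes one, so it receives $-s+s=0$. If $u=r_j$, the cyclic order is cut by the circle. Place $r_j$ at the top of the circle: the arc toward $r_{j+1}$ leaves to the east, and the clockwise order of directions into the disk runs from east through south to west. So the corner before the first half-edge lies in $q_j$ and receives $+s$, the corner after the last half-edge lies in $q_{j-1}$ and receives $-s$, and the other corners receive $0$. Adding up over all nodes, $q_j$ receives $\phi(r_j)$ from $r_j$ and $-\phi(r_{j+1})$ from $r_{j+1}$.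

(b) Let $C$ be a simple cycle, traversed clockwise, so that the inside is on the right. By Lemma~\ref{lem:faces}(b), $(\partial\chi)_f=0$ for all faces $f$ inside $C$. Sum these equations. An edge inside $C$ contributes $\chi_e-\chi_e=0$ and an edge outside contributes nothing. An edge of $C$ contributes $+\chi_e$ if it is traversed forward and $-\chi_e$ if it is traversed backward. So the signed sum of $\chi$ along every simple cycle is $0$. A closed walk decomposes into simple cycles and edges traversed once in each direction, so the signed sum along every closed walk is $0$. Fix a node $u_0$ and let $\phi(u)$ be the signed sum of $\chi$ along any walk from $u_0$ to $u$. This is well defined on all of $V$ because $G$ is connected, and $\delta\phi=\chi$. If $\delta\phi=\delta\phi'$, then $\phi-\phi'$ agrees at the two ends of every edge and is constant by connectedness.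
\end{proof}

\subsection{Proof of Theorem~\ref{thm:translation}}

Let $\ell\ge1$. The edge $e^\dagger$ goes from $\mathrm{lf}(e)$ to $\mathrm{rt}(e)$, so for $\psi:F\to X$ its weight is $|X|^{-1}\sum_{\chi_e\in X^*_{\lambda(e)}}\langle\chi_e,\psi(\mathrm{rt}(e))-\psi(\mathrm{lf}(e))\rangle$ by \eqref{eq:Ei}. Multiply over all edges and collect the factors face by face. The $(x_1,\dots,x_\ell)$ entry of $\mathsf S^\dagger(\mathfrak X)$ becomes
$$|X|^{-|E|}\sum_{\chi:\ \chi_e\in X^*_{\lambda(e)}}\ \ \sum_{\psi:\ \psi(q_j)=x_j}\ \ \prod_{f\in F}\langle(\partial\chi)_f,\psi(f)\rangle .$$
For each of the $|F|-\ell$ non-root faces $f$, the sum over $\psi(f)$ gives $|X|$ if $(\partial\chi)_f=0$ and $0$ otherwise, by \eqref{eq:orth}. By Lemma~\ref{lem:flow} the surviving $\chi$ are those of the form $\delta\phi$, each arises from exactly $|X|$ maps $\phi$, and $(\partial\chi)_{q_j}=\phi(r_j)-\phi(r_{j+1})$. The condition $(\delta\phi)_e\in X^*_{\lambda(e)}$ says that $(A^*_{\lambda(e)})_{\phi(t(e)),\phi(h(e))}=1$. So the entry equals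
$$|X|^{-|E|+|F|-\ell-1}\sum_{\phi:V\to X^*}\Big(\prod_{e\in E}(A^*_{\lambda(e)})_{\phi(t(e)),\phi(h(e))}\Big)\prod_{j=1}^\ell\langle\phi(r_j)-\phi(r_{j+1}),x_j\rangle .$$
By Lemma~\ref{lem:faces}(a) the exponent is $-n$; this is the origin of the factors $|X|^n$ in the conjecture. Grouping the maps $\phi$ by their values $\chi_j=\phi(r_j)$ gives $|X|^n\mathsf S^\dagger(\mathfrak X)=\Phi_\ell(\mathsf S(\mathfrak X^*))$ with
$$\Phi_\ell(T)_{x_1,\dots,x_\ell}=\sum_{\chi_1,\dots,\chi_\ell\in X^*}T_{\chi_1,\dots,\chi_\ell}\prod_{j=1}^\ell\langle\chi_j-\chi_{j+1},x_j\rangle,\qquad\chi_{\ell+1}=\chi_1 .$$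
For $\ell=0$ all faces are summed over, the exponent is $-|E|+|F|-1=1-n$, and $|X|^n\mathsf S^\dagger(\mathfrak X)=|X|\,\mathsf S(\mathfrak X^*)$. Let $\Phi_0$ be multiplication by $|X|$.

\emph{Injectivity.} Let $\ell\ge1$ and let $T$ be translation invariant. The map $(\chi_j)_j\mapsto\omega=(\chi_j-\chi_{j+1})_j$ sends $(X^*)^\ell$ onto the set $\Omega$ of tuples with sum $0$, and its fibers are the orbits of translation, each of size $|X|$. So $T_{\chi_1,\dots,\chi_\ell}=\tau(\omega)$ for a function $\tau$ on $\Omega$, and
$$\Phi_\ell(T)_{x_1,\dots,x_\ell}=|X|\sum_{\omega\in\Omega}\tau(\omega)\prod_{j=1}^\ell\langle\omega_j,x_j\rangle$$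
is a combination of distinct characters of the group $X^\ell$. If $\Phi_\ell(T)=0$, then $\tau=0$ and $T=0$.

\emph{Consequences.} The tensor $\mathsf S(\mathfrak X^*)$ is translation invariant, because adding a constant to $\phi$ does not change the edge weights. Hence $T=\sum_ia_i\mathsf S_i(\mathfrak X^*)$ is translation invariant, and $\sum_ia_i|X|^{n_i}\mathsf S_i^\dagger(\mathfrak X)=\Phi_\ell(T)$ vanishes if and only if $T$ does. So each relation ``$=0$'' or ``$\ne0$'' in \eqref{eq:dual} at $\mathfrak X$ is equivalent to the corresponding relation in \eqref{eq:primal} at $\mathfrak X^*$, a translation scheme with the same $d$. If \eqref{eq:primal} holds for all translation schemes with $d\ge c$, it holds for $\mathfrak X^*$, and \eqref{eq:dual} holds for $\mathfrak X$. \qed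

\section{Duals of trivially zero scaffolds}\label{sec:criterion}

A loop, or a pair of edges with the same tail and head, is a simple cycle $C$ of $G$, and $G^\dagger$ is cut by $C$ into an inner and an outer part joined by only one or two edges. Summing over the inner part produces a vector $v$ or a matrix $M$, and $\mathsf S^\dagger$ acquires a factor $E_iv$ or $E_iME_j$. Condition (2) of Theorem~\ref{thm:criterion} is what makes these factors vanish.

Two remarks are used without further mention. A scaffold depends only on $G$, $R$ and $w$, so a planar scaffold may be drawn in any region homeomorphic to a closed disk. And two points of a circle are in clockwise order whichever is named first.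

\begin{proof}[Proof of $(2)\Rightarrow(1)$]
\emph{Step 1: planar scaffolds of order $1$ with weights in $\{E_0,\dots,E_d\}$ are constant vectors.} Let $v$ be such a scaffold, with root $r$. Put a second root $r'$ on the circle close to $r$ and join $r$ to $r'$ by an edge of weight $E_0$ running near the circle. The result is a planar scaffold of order $2$, equal to $M=|X|^{-1}v\mathbf 1^{\mathsf T}$, so $M\in W(\mathfrak X)$. By (2), $MJ=JM$, which reads $v\mathbf 1^{\mathsf T}=|X|^{-1}(\mathbf 1^{\mathsf T}v)J$. Hence $v\in\mathbb C\mathbf 1$.

Now let $\mathsf S$ be trivially zero, with graph $G$. For a simple cycle $C$, let $H_C$ be the inner graph of Lemma~\ref{lem:faces}(b). It is weakly connected, contains no root of $G^\dagger$, and is drawn inside $C$. If $f$ is the inner face at an edge $e$ of $C$, then the half of $e^\dagger$ from $f$ to $C$ meets $H_C$ only at $f$, and we can slide the node $f$ along it onto $C$. In this way $H_C$, with one or two such nodes as roots, gives a planar scaffold in the closed disk bounded by $C$.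

\emph{Step 2: a loop $\varepsilon$ with label $i\ne0$.} Let $C=\varepsilon$, and let $f$ and $g$ be the faces at $\varepsilon$ inside and outside $C$. By Lemma~\ref{lem:faces}(b), $\varepsilon^\dagger$ is the only edge of $G^\dagger$ between an inner and an outer face. Fix the values of $\psi:F\to X$ on the outer faces, which include all roots, and sum over the values on the inner faces. Let $v$ be the scaffold of $H_C$ with root $f$. The sum is the product of the weights of the outer edges and $(E_iv)_{\psi(g)}$ or $(E_i^{\mathsf T}v)_{\psi(g)}$, according to the direction of $\varepsilon^\dagger$. This factor is $0$ by Step 1 and (F3). So $\mathsf S^\dagger=0$.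

\emph{Step 3: two edges $e,e'$ with the same tail and head and labels $i\ne j$.} If they are loops, one of them has a nonzero label and Step 2 applies. Otherwise $C=e\cup e'$ is a simple cycle. A clockwise traversal of $C$ runs forward along one edge and backward along the other, so the inside is to the right of one edge and to the left of the other. Exchanging the names if necessary, let it be to the right of $e$, with label $i$, and to the left of $e'$, with label $j$. Let $f,f'$ be the inner and $g,g'$ the outer faces at $e,e'$. Then $e^\dagger$ goes $g\to f$ and $e'^\dagger$ goes $f'\to g'$, and these are the only edges between inner and outer faces. This is where the common direction of $e$ and $e'$ is used: it makes the weights appear as $E_i$ and $E_j$, with no transpose on only one of them.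

Sum over the inner faces other than $f,f'$ to obtain a matrix $M$ indexed by $(\psi(f),\psi(f'))$. If $f\ne f'$, then $M$ is the scaffold of $H_C$ with roots $(f,f')$, so $M\in W(\mathfrak X)$ and $M$ commutes with $E_i$ by (2). If $f=f'$, then $M=\mathrm{diag}(v)$, with $v$ the scaffold of $H_C$ with root $f$, so $M\in\mathbb CI$ by Step 1. For fixed values on the outer faces, the sum over all inner faces is the product of the weights of the outer edges and $(E_iME_j)_{\psi(g),\psi(g')}$. Since $E_iME_j=ME_iE_j=0$, we get $\mathsf S^\dagger=0$.
\end{proof}

For the converse we start from a matrix $M\in W(\mathfrak X)$ and must recognize $E_iME_j$ as the dual of some scaffold. This requires that every planar graph with roots on the circle be a dual.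

\begin{lemma}\label{lem:reverse}
Let $H$ be the graph of a planar scaffold with roots $s_1,\dots,s_\ell$, $\ell\ge1$, and at least one edge. Let $G$ be obtained from $H^\dagger$ by reversing all edges, so that the edge $e^*$ of $G$ crossing the edge $e$ of $H$ goes from $\mathrm{rt}(e)$ to $\mathrm{lf}(e)$. Let the root $r_j$ of $G$ be the face of $H$ on the arc from $s_{j-1}$ to $s_j$, where $s_0=s_\ell$. Then there is an isomorphism $H\to G^\dagger$ that sends $e$ to $(e^*)^\dagger$ and $s_j$ to the root face $q_j$ of $G$.
\end{lemma}

\begin{proof}
By Section~\ref{sec:dual}, $G$ with roots $r_1,\dots,r_\ell$ is the graph of a planar scaffold. A non-root node $s$ of $H$ does not lie on $G$; let $\pi(s)$ be the face of $G$ containing it. The root $s_j$ lies on the arc from $r_j$ to $r_{j+1}$, and the points of the open disk near it lie in $q_j$; let $\pi(s_j)=q_j$. An edge $e$ of $H$ meets $G$ only at the point where it crosses $e^*$. So its two halves lie in the faces of $G$ on the two sides of $e^*$, and these faces are $\pi(t(e))$ and $\pi(h(e))$. If $e$ points east at the crossing, then $e^*$ points north and has the tail half of $e$ on its left. Hence $(e^*)^\dagger$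 goes from $\pi(t(e))$ to $\pi(h(e))$. It remains to show that $\pi$ is a bijection. Since $G^\dagger$ is connected and has an edge, every face of $G$ is an end of some $(e^*)^\dagger$, so $\pi$ is onto. If $H$ has $n$ nodes and $m$ edges, then by Lemma~\ref{lem:faces}(a) $G$ has $m-n+1+\ell$ nodes and $m-(m-n+1+\ell)+1+\ell=n$ faces. So $\pi$ is a bijection.
\end{proof}

\begin{proof}[Proof of $(1)\Rightarrow(2)$]
Let $M$ be a planar scaffold of order $2$ with roots $(f,f')$ and weights in $\{E_0,\dots,E_d\}$, and let $i\ne j$. Draw it in a small disk with $f$ at the west and $f'$ at the east. In a larger concentric disk put new roots $g$ at the west and $g'$ at the east, add edges $g\to f$ of weight $E_i$ and $f'\to g'$ of weight $E_j$, and let $f,f'$ be non-roots. This is a planar scaffold with roots $(g,g')$, equal to the matrix $E_iME_j$. Let $H$ be its graph, let $G$ be as in Lemma~\ref{lem:reverse}, and let $\mathsf S$ be the planar scaffold on $G$ in which $e^*$ has label $k$ when $e$ has weight $E_k$. By the lemma, $\mathsf S^\dagger(\mathfrak X)=E_iME_j$.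

Each of $g,g'$ has exactly one edge in $H$, so its two corners lie in the northern and the southern root face of $H$. Both new edges point east, so each has the northern root face on its left and the southern one on its right. The corresponding edges of $G$ therefore both go from the southern root to the northern root, and their labels are $i\ne j$. So $\mathsf S$ is trivially zero, and (1) gives $E_iME_j=0$.

This holds for all $i\ne j$, so $M=\sum_{i,j}E_iME_j=\sum_iE_iME_i$, and $E_kM=E_kME_k=ME_k$ for every $k$. The $E_k$ span $\mathcal A$ and the scaffolds $M$ span $W(\mathfrak X)$, so (2) follows.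
\end{proof}

\begin{remark}
Conditions (1) and (2) hold in two familiar situations. Suppose $\mathcal A$ is the centralizer algebra of a permutation group $\Gamma$ on $X$, that is, the algebra of all $M$ with $M_{\sigma x,\sigma y}=M_{x,y}$ for $\sigma\in\Gamma$. Replacing $\varphi$ by $\sigma\circ\varphi$ in the definition of a scaffold shows that $W(\mathfrak X)\subseteq\mathcal A$, and (2) holds because $\mathcal A$ is commutative. If $\mathfrak X$ is a translation scheme, a trivially zero scaffold vanishes on $\mathfrak X^*$, so Theorem~\ref{thm:translation} gives (1). The conditions fail for the Latin square scheme $\mathfrak L$ of Section~\ref{sec:loop}, where the scaffold $\mathsf S'$ violates (1); concretely, $|X|^{-1}K(E_1)\mathbf 1^{\mathsf T}\in W(\mathfrak L)$ does not commute with $J$, because $K(E_1)$ is not constant.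
\end{remark}

\begin{remark}
The symmetric group $S_5$ acts on the vertices of the Petersen graph with three orbits on ordered pairs: equal, disjoint, and sharing one element. So the Bose--Mesner algebra of the Petersen scheme is the centralizer algebra of this rank-$3$ action, and (2) holds. The Petersen scheme still violates the conjecture, by Theorem~\ref{thm:petersen}. In this sense the two obstructions are independent: one concerns whether $W(\mathfrak X)$ commutes with $\mathcal A$, the other the integrality of Krein-type numbers.
\end{remark}

\begin{thebibliography}{9}

\bibitem{LTTW}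
Xiaoye Liang, Ying-Ying Tan, Hajime Tanaka, Tao Wang,
\emph{A duality of scaffolds for translation association schemes},
arXiv:2110.15848 (2021).

\end{thebibliography}
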